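\title{A basis with the factorization property\\ that fails the uniform factorization property}

\begin{abstract}
A Schauder basis of a Banach space $X$ has the factorization property if the identity of $X$ factors through every operator whose diagonal entries are bounded away from zero. It has the uniform factorization property if the constant of the factorization can be bounded in terms of the lower bound for the diagonal alone. We show that the first property does not imply the second. The example is $Y\oplus\ell_2$, where $Y$ is the Argyros--Haydon space. An operator on $Y$ with large diagonal can have a kernel of any finite dimension $N$; the summand $\ell_2$ absorbs the lost dimensions, but because $Y^*$ is isomorphic to $\ell_1$ this costs a constant times $\sqrt N$. We also treat $Y\oplus\ell_p$ for $1<p<\infty$, where uniformity fails even among operators of bounded norm, and $Y\oplus c_0$, where the constant is controlled by the diagonal and the norm of the operator together but not by the diagonal alone.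
\end{abstract}

\section{Introduction}\label{sec:intro}

\subsection{The question}

Scalars are real, and \emph{operator} means bounded linear operator. Let $X$ be an infinite-dimensional Banach space with a Schauder basis $(x_n)$ and coordinate functionals $(x_n^*)$, so that $x=\sum_n x_n^*(x)x_n$ for every $x\in X$. The \emph{diagonal entries} of an operator $T$ on $X$ are the numbers $x_n^*(Tx_n)$.

\begin{definition}\label{def:basic}
Let $T$ be an operator on $X$, and let $\delta>0$ and $C>0$.
\begin{enumerate}
\item[(a)] $T$ has \emph{$\delta$-large diagonal} if $\inf_n|x_n^*(Tx_n)|\ge\delta$, and \emph{large diagonal} if this holds for some $\delta>0$.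
\item[(b)] The identity $I_X$ \emph{$C$-factors through $T$} if there are operators $A,B$ on $X$ with $I_X=BTA$ and $\|A\|\|B\|\le C$. It \emph{factors through $T$} if it $C$-factors for some $C$.
\item[(c)] The basis has the \emph{factorization property} if $I_X$ factors through every operator with large diagonal.
\item[(d)] The basis has the \emph{uniform factorization property} if there is a function $K\colon(0,\infty)\to[1,\infty)$ such that, for every $\delta>0$, the identity $K(\delta)$-factors through every operator with $\delta$-large diagonal.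
\end{enumerate}
\end{definition}

If $I_X=BTA$, then $A$ and $TA$ are isomorphic embeddings and $TAB$ is a projection onto $TA(X)$. So the identity factors through $T$ when $T$ carries some copy of $X$ isomorphically onto a complemented copy of $X$, and the \emph{factorization constant}
\[
F(T)=\inf\{\|A\|\|B\| : I_X=BTA\}\in(0,\infty]
\]
measures how well it can do so. From $I_X=BTA$ we read off
\begin{equation}\label{eq:F}
F(T)\ge 1/\|T\|,\qquad F(cT)=F(T)/|c|\quad(c\ne0).
\end{equation}
The factorization property says that $F$ is finite on the operators with large diagonal. The uniform property says that $F$ is bounded on the operators with $\delta$-large diagonal, and by \eqref{eq:F} this holds for every $\delta$ as soon as it holds for one. The uniform property implies the plain one, and the following question from \cite{LMMS} asks about the converse.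

\begin{quote}
\emph{Is there a Banach space with a basis that has the factorization property and fails the uniform factorization property?}
\end{quote}

The simplest cases point to a negative answer. A large diagonal does not make $T$ invertible: the matrix $\frac12\left(\begin{smallmatrix}1&-1\\-1&1\end{smallmatrix}\right)$ is singular. In $\ell_p$ $(1<p<\infty)$ and $c_0$ one gets around this by passing to a subsequence of the unit vector basis on which $T$ is almost diagonal, and that argument gives the uniform bound $F(T)\le 4/(3\delta)$ at no extra cost (Lemma~\ref{lem:diag}). One may also hope for a soft proof: given operators $T_N$ with $\delta$-large diagonal and $F(T_N)\to\infty$, assemble them into one operator $T$ with $F(T)=\infty$. An assembly of this kind needs infinitely many independent pieces of the space on which the $T_N$ can act at the same time. This suggests where a counterexample should be sought, namely in a space with very few operators.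

\subsection{The answer}

We use the following theorem of Argyros and Haydon \cite{AH}.

\begin{enumerate}
\item[(AH)] There is an infinite-dimensional Banach space $Y$ such that $Y^*$ is isomorphic to $\ell_1$ and every operator on $Y$ has the form $\lambda I+L$ with $\lambda$ a scalar and $L$ compact.
\end{enumerate}

The space $Y$ has a Schauder basis. This is part of the construction in \cite{AH}; it also follows from the theorem of Johnson, Rosenthal and Zippin \cite{JRZ} that a Banach space whose dual has a basis has a basis. We fix an isomorphism $U\colon Y^*\to\ell_1$ and put $\theta=\|U\|\|U^{-1}\|$. Direct sums carry the norm $\|(y,z)\|=\max(\|y\|,\|z\|)$. If $(e_n)$ is a basis of $Y$ and $(f_n)$ is the unit vector basis of $Z=\ell_p$ or $Z=c_0$, the \emph{interlaced basis} of $Y\oplus Z$ is $(e_1,0),(0,f_1),(e_2,0),(0,f_2),\dots$.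

\begin{theorem}\label{thm:main}
Let $(e_n)$ be any normalized basis of $Y$. The interlaced basis of $X=Y\oplus\ell_2$ has the factorization property and fails the uniform factorization property. For every $N$ there is an operator $T_N$ on $X$ with $\frac12$-large diagonal such that $I_X$ does not $C$-factor through $T_N$ for any $C<\theta^{-1}\sqrt{2N/\pi}$.
\end{theorem}

The two summands play opposite roles. On $Y$ an operator with $\frac12$-large diagonal can have a kernel of any finite dimension $N$, and since operators on $Y$ are scalars up to compact perturbations, these dimensions cannot be recovered inside $Y$. The space $\ell_2$ is isomorphic to its finite-codimensional subspaces and can always take them in. Doing so, however, factors the identity of $\ell_2^N$ through $Y$, hence by duality through $\ell_1$, and this costs a multiple of $\sqrt N$.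

\subsection{Dependence on the norm of the operator}

The construction of the operators $T_N$ gives no uniform bound on their norms. Is uniformity restored if the constant may also depend on $\|T\|$? Say that a basis has the \emph{norm-controlled uniform factorization property} if there is a function $K(\delta,\tau)$ such that the identity $K(\delta,\tau)$-factors through every operator $T$ with $\delta$-large diagonal and $\|T\|\le\tau$. To study this we use the concrete form of $Y$ in \cite{AH}, its Bourgain--Delbaen structure.

\begin{enumerate}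
\item[(BD)] $Y$ is a closed subspace of $\ell_\infty(\Gamma)$, where $\Gamma=\bigcup_n\Gamma_n$, the sets $\Gamma_n$ are finite and increasing, and $\#\Gamma_n\to\infty$. The space $Y$ has a basis $(d_\gamma)_{\gamma\in\Gamma}$, in an enumeration in which each $\Gamma_n$ is an initial segment. There are a constant $M\ge1$ and linear operators $i_n\colon\ell_\infty(\Gamma_n)\to Y$ with $\|i_n\|\le M$, $(i_nu)|_{\Gamma_n}=u$ and $i_n[\ell_\infty(\Gamma_n)]=\operatorname{span}\{d_\gamma:\gamma\in\Gamma_n\}$. Moreover $d_\gamma|_{\Gamma_n}=0$ for $\gamma\notin\Gamma_n$.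
\end{enumerate}

\begin{theorem}\label{thm:second}
Let $Z=\ell_p$ $(1<p<\infty)$ or $Z=c_0$, and equip $X=Y\oplus Z$ with the interlaced basis built from $(d_\gamma)$ and the unit vector basis of $Z$.
\begin{enumerate}
\item[(i)] The basis has the factorization property and fails the uniform factorization property.
\item[(ii)] If $Z=\ell_p$, the norm-controlled uniform factorization property fails as well. For all $N$ and $\varepsilon>0$ there is a projection $T=(I-P)\oplus I_{\ell_p}$ with $\operatorname{rank}P=N$, $\|T\|\le1+M$ and all diagonal entries in $[1-\varepsilon,1+\varepsilon]$, such that every factorization $I_X=BTA$ has $\|A\|\|B\|\ge c_rN^{1/r}$. Here $r=2$ if $p\le2$, $r>p$ is arbitrary if $p>2$, and $c_r>0$ depends only on $p$, $r$ and $Y$. For $p=2$,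
\[
\theta^{-1}\sqrt{2/\pi}\,\sqrt N\le F(T)\le(1+M)(1+2M)\sqrt N .
\]
\item[(iii)] If $Z=c_0$, the norm-controlled uniform factorization property holds, with $K(\delta,\tau)=2(1+M)^3\delta^{-1}(1+2\tau/\delta)$. The uniform property fails: there are operators $T_t$ $(t>0)$ with all diagonal entries equal to $1$ such that every factorization $I_X=BT_tA$ has $\|A\|\|B\|\ge\sqrt{\kappa t/2}$, where $\kappa>0$ depends only on $Y$ and its basis.
\end{enumerate}
\end{theorem}

So among these spaces $Z$ the norm-controlled property holds exactly for $Z=c_0$. The space of Theorem~\ref{thm:main}, with the basis $(d_\gamma)$ on $Y$, fails uniformity in the strong sense, while $Y\oplus c_0$ shows that dependence on $\|T\|$ alone can also destroy it.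

Section~\ref{sec:prelim} collects the facts about operators on $Y$ and between $Y$ and $Z$, and Section~\ref{sec:models} works out the two model computations behind all the proofs. The factorization property is proved for all $Z$ at once in Section~\ref{sec:fp}. Section~\ref{sec:cost} completes Theorem~\ref{thm:main}, and Sections~\ref{sec:lp} and~\ref{sec:c0} complete Theorem~\ref{thm:second}.

\section{Operators on $Y$ and between $Y$ and $Z$}\label{sec:prelim}

\subsection{Conventions}

We write $B(E,F)$ for the operators from $E$ to $F$, $B(E)=B(E,E)$, $[x_n]_n$ for the closed linear span, and $x\otimes x^*$ for the rank-one operator $y\mapsto x^*(y)x$, of norm $\|x\|\|x^*\|$. An operator $S$ between direct sums of two spaces is a matrix $(S_{ij})_{i,j=1,2}$, and the max norm gives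
\begin{equation}\label{eq:matrix}
\|S_{ij}\|\le\|S\|\le\max_{i=1,2}\big(\|S_{i1}\|+\|S_{i2}\|\big).
\end{equation}

For every basis $\sup_n\|x_n\|\|x_n^*\|<\infty$. Rescaling $x_n$ does not change $x_n^*(Tx_n)$, so we normalize bases when convenient. For a normalized basis the sequence $(x_n^*)$ is bounded, satisfies $\|x_n^*\|\ge x_n^*(x_n)=1$, and is weak*-null, because the terms $x_n^*(x)x_n$ of a convergent series tend to $0$.

The letter $Z$ always denotes $\ell_p$ with $1<p<\infty$ or $c_0$, and $(f_n)$ is its unit vector basis. This sequence is weakly null. Multiplying the coordinates by scalars of modulus at most $1$ does not increase the norm of a vector. Every subsequence spans a subspace $H$ isometric to $Z$, and the coordinate projection $P_H$ onto $H$ has norm $1$. The interlaced sequence is a basis of $Y\oplus Z$, since its partial sum operators are direct sums of partial sum operators of the two bases. The diagonal entries of $T\in B(Y\oplus Z)$ are those of $T_{11}$ with respect to $(e_n)$ together with those of $T_{22}$ with respect to $(f_n)$; the blocks $T_{12}$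 and $T_{21}$ are invisible on the diagonal.

\subsection{Compact operators}

The product of a compact operator with any operator is compact, an operator is compact if and only if its adjoint is, and a compact projection has finite rank. By the Riesz theory, if $L\in B(E)$ is compact, then $I+L$ has finite-dimensional kernel, closed range, and $\dim\ker(I+L)=\operatorname{codim}(I+L)E$. The same holds for $\Phi=\Phi_0+L$ with $\Phi_0$ invertible, since $\Phi=\Phi_0(I+\Phi_0^{-1}L)$. We refer to this as: \emph{invertible plus compact is Fredholm of index $0$}. We also use the Schur property in the form that every weakly Cauchy sequence in $\ell_1$ converges in norm; it passes to $Y^*$ through $U$.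

\begin{lemma}\label{lem:adjoint}
If $L\in B(E,F)$ is compact and $(\psi_k)$ is a bounded weak*-null sequence in $F^*$, then $\|L^*\psi_k\|\to0$.
\end{lemma}

\begin{proof}
A bounded sequence of functionals is equicontinuous, so pointwise convergence to $0$ is uniform on the relatively compact set $L(B_E)$, where $B_E$ is the unit ball. The supremum of $|\psi_k|$ on this set is $\|L^*\psi_k\|$.
\end{proof}

\subsection{The scalar part of an operator on $Y$}

\begin{lemma}\label{lem:scalar}
For $S\in B(Y)$ there is exactly one scalar $\lambda(S)$ such that $S-\lambda(S)I$ is compact, and: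
\begin{enumerate}
\item[(a)] $\lambda(S_1S_2)=\lambda(S_1)\lambda(S_2)$ and $|\lambda(S)|\le\|S\|$;
\item[(b)] for every basis $(e_n)$ of $Y$, $e_n^*(Se_n)\to\lambda(S)$; so $|\lambda(S)|\ge\delta$ if $S$ has $\delta$-large diagonal;
\item[(c)] if $\lambda(S)\ne0$, then $\dim\ker S=\operatorname{codim}S(Y)<\infty$;
\item[(d)] every projection on $Y$ has finite rank or finite-dimensional kernel.
\end{enumerate}
\end{lemma}

\begin{proof}
Existence is (AH). A nonzero multiple of $I$ is not compact, because $\dim Y=\infty$; this gives uniqueness. For (a), $(\lambda_1I+L_1)(\lambda_2I+L_2)$ is $\lambda_1\lambda_2I$ plus a compact operator. If $|\lambda(S)|>\|S\|$, then $S-\lambda(S)I$ would be invertible by the Neumann series and also compact, which is impossible. For (b), normalize the basis and let $L=S-\lambda(S)I$; then $|e_n^*(Le_n)|\le\|L^*e_n^*\|\to0$ by Lemma~\ref{lem:adjoint}. Part (c) is the Riesz theory. For (d), a projection $P$ has $\lambda(P)^2=\lambda(P)$. If $\lambda(P)=0$ then $P$ is a compact projection, and if $\lambda(P)=1$ then $I-P$ is one, with range $\ker P$.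
\end{proof}

\subsection{Operators between $Y$ and $Z$}

An operator on $Y\oplus Z$ has two off-diagonal blocks. In each case one of them is compact, so that the operator is triangular up to a compact perturbation.

\begin{lemma}\label{lem:YtoLp}
For $1<p<\infty$, every $Q\in B(Y,\ell_p)$ is compact.
\end{lemma}

\begin{proof}
The adjoint $Q^*$ maps the reflexive space $\ell_p^*$ into $Y^*$. A bounded sequence in $\ell_p^*$ has a weakly convergent subsequence. Its image converges weakly in $Y^*$, hence in norm by the Schur property. So $Q^*$ is compact, and therefore $Q$ is.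
\end{proof}

\begin{lemma}\label{lem:c0toY}
Every $R\in B(c_0,Y)$ is compact, and $\|R|_{[f_n]_{n>m}}\|\to0$ as $m\to\infty$.
\end{lemma}

\begin{proof}
We first show that no subspace of $Y$ is isomorphic to $c_0$. Suppose that $j\colon c_0\to W$ is an isomorphism onto a subspace $W$ of $Y$. By Sobczyk's theorem, a copy of $c_0$ in a separable space is complemented, so there is a projection $\rho$ of $Y$ onto $W$. Let $P_{\mathrm{ev}}$ be the projection of $c_0$ onto the even coordinates. Then $jP_{\mathrm{ev}}j^{-1}\rho$ is a projection on $Y$ whose range contains every $jf_{2n}$ and whose kernel contains every $jf_{2n-1}$. This contradicts Lemma~\ref{lem:scalar}(d).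

For $y^*\in Y^*$ we have $\sum_n|y^*(Rf_n)|=\|R^*y^*\|_{1}<\infty$. The theorem of Bessaga and Pe\l czy\'nski states that, in a space containing no copy of $c_0$, a series $\sum y_n$ with $\sum|y^*(y_n)|<\infty$ for all $y^*$ converges unconditionally. So given $\varepsilon>0$ there is $m$ with $\|\sum_{n\in\Delta}Rf_n\|\le\varepsilon$ for all finite sets $\Delta$ of integers larger than $m$. Separating the two signs gives $\|\sum_{n\in\Delta}\pm Rf_n\|\le2\varepsilon$, and a vector $(a_n)_{n\in\Delta}$ with $|a_n|\le1$ is a convex combination of sign vectors. Hence $\|R|_{[f_n]_{n>m}}\|\le2\varepsilon$. Thus $R$ is the norm limit of its compositions with the projections onto $[f_n]_{n\le m}$, which have finite rank.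
\end{proof}

\subsection{Restriction and extension}\label{sub:BD}

The following consequences of (BD) are used in Sections~\ref{sec:lp} and~\ref{sec:c0} only. Let $J_n\colon Y\to\ell_\infty(\Gamma_n)$ be the restriction map. Then $\|J_n\|\le1$ and $J_ni_n=I$, so
\begin{equation}\label{eq:in}
\|u\|\le\|i_nu\|\le M\|u\|\qquad(u\in\ell_\infty(\Gamma_n)).
\end{equation}
Put $\Pi_n=i_nJ_n$, so $\|\Pi_n\|\le M$. Since $\Pi_ni_n=i_n$, the operator $\Pi_n$ fixes $d_\gamma$ for $\gamma\in\Gamma_n$, and it kills $d_\gamma$ for $\gamma\notin\Gamma_n$. So $\Pi_n$ is the basis projection onto $[d_\gamma]_{\gamma\in\Gamma_n}$, it converges to $I$ pointwise, and $\ker\Pi_n=\ker J_n=Y_n$, where $Y_n=[d_\gamma]_{\gamma\notin\Gamma_n}$.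

\section{Two model computations}\label{sec:models}

\subsection{Passing to a subsequence in $Z$}

\begin{lemma}\label{lem:diag}
Let $S\in B(Z)$ have $\delta$-large diagonal and let $m_0\in\mathbb N$. There are integers $m_0<m_1<m_2<\cdots$ and, with $H=[f_{m_i}]_{i\ge1}$, an operator $V\colon Z\to H$ such that $VS|_H=I_H$ and $\|V\|\le 4/(3\delta)$. In particular $F(S)\le4/(3\delta)$.
\end{lemma}

\begin{proof}
We choose the $m_i$ so that $w_{ij}=f_{m_i}^*(Sf_{m_j})$ satisfies $|w_{ij}|\le\delta2^{-i-j-2}$ for $i\ne j$. Suppose that $m_1<\dots<m_{j-1}$ are chosen. For each $i<j$, $f_{m_i}^*(Sf_m)\to0$ as $m\to\infty$ because $(f_m)$ is weakly null, and $f_m^*(Sf_{m_i})\to0$ because the coordinates of a vector of $Z$ tend to $0$. So every large $m$ can serve as $m_j$.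

Let $W=\sum_{i\ne j}w_{ij}\,f_{m_i}\otimes f_{m_j}^*$; then $\|W\|\le\sum_{i,j\ge1}\delta2^{-i-j-2}=\delta/4$. Let $D\in B(H)$ multiply the coefficient of $f_{m_i}$ by $w_{ii}$. Since $\delta\le|w_{ii}|\le\|S\|$, the operator $D$ is invertible and $\|D^{-1}\|\le1/\delta$. The operators $D+W$ and $P_HS|_H$ on $H$ have the same matrix, so they are equal. As $\|D^{-1}W\|\le\frac14$, the operator $D+W=D(I+D^{-1}W)$ is invertible with inverse of norm at most $\frac43\delta^{-1}$. Put $V=(D+W)^{-1}P_H$. Finally, if $\iota\colon Z\to H$ is a surjective isometry, then $I_Z=(\iota^{-1}V)S\iota$.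
\end{proof}

\subsection{Losing a dimension in $Y$ and recovering it in $Z$}

The argument above discards most of the basis and keeps a copy of the whole space. In $Y$ not even one dimension can be discarded.

\begin{example}\label{ex:one}
Let $(e_n)$ be a basis of $Y$, $x=e_1+e_2$ and $\psi=\frac12(e_1^*+e_2^*)$. Then $\psi(x)=1$, so $P_1=x\otimes\psi$ and $S=I-P_1$ are projections. We have
\[
Se_1=\tfrac12e_1-\tfrac12e_2,\qquad Se_2=-\tfrac12e_1+\tfrac12e_2,\qquad Se_n=e_n\quad(n\ge3),
\]
so $S$ has $\frac12$-large diagonal, and $Sx=0$. Suppose that $I_Y=BSA$. Then $\lambda(B)\lambda(SA)=1$ and $SA$ is injective, so $SA$ is onto by Lemma~\ref{lem:scalar}(c). But the range of $S$ is $\ker\psi$. Hence \emph{no basis of $Y$ has the factorization property}.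

Now add the summand $\ell_2$ and let $T_1=S\oplus I$. Store the number $\psi(y)$, which $S$ forgets, in the first coordinate of $\ell_2$, and shift the other coordinates to make room:
\[
A(y,z)=\big(Sy,(\psi(y),z_1,z_2,\dots)\big),\qquad B(y,z)=\big(Sy+z_1x,(z_2,z_3,\dots)\big).
\]
Then $T_1A=A$ because $S^2=S$, and $BA(y,z)=(Sy+\psi(y)x,z)=(y,z)$. So the identity of $Y\oplus\ell_2$ factors through $T_1$.
\end{example}

The same device works for any finite rank, and it shows what determines the cost.

\begin{lemma}\label{lem:absorb}
Let $P\in B(Y)$ be a projection of rank $N$, let $Z_N=[f_n]_{n\le N}$, let $w\colon P(Y)\to Z_N$ be an isomorphism, and let $T=(I-P)\oplus I_Z$. Then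
\[
F(T)\le\max\big(\|I-P\|,\ 1+\|w\|\|P\|\big)\cdot\big(\|I-P\|+\|w^{-1}\|\big).
\]
\end{lemma}

\begin{proof}
Let $S_+$ and $S_-$ be the shifts of $Z$ by $N$ places to the right and to the left, and let $\pi$ be the coordinate projection onto $Z_N$. All three have norm $1$, and $S_-S_+=I$, $\pi S_+=0$, $S_-|_{Z_N}=0$. Put
\[
A(y,z)=\big((I-P)y,\ wPy+S_+z\big),\qquad B(y,z)=\big((I-P)y+w^{-1}\pi z,\ S_-z\big).
\]
Then $TA=A$ and $BA(y,z)=((I-P)y+Py,z)=(y,z)$. The norms are estimated by \eqref{eq:matrix}, using $\|I-P\|\ge1$ for $B$.
\end{proof}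

Inside this factorization sits another one: $(wP)\,w^{-1}=I_{Z_N}$ factors the identity of an $N$-dimensional subspace of $Z$ through $Y$. Section~\ref{sec:cost} shows that for $Z=\ell_2$ every factorization of the identity through $T$ contains such a factorization, and that it is expensive. For $Z=c_0$ we have $Z_N=\ell_\infty^N$, and $J_ni_n=I$ factors the identity of $\ell_\infty(\Gamma_n)$ through $Y$ at cost $M$; this is the source of the positive part of Theorem~\ref{thm:second}(iii).

\section{The factorization property}\label{sec:fp}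

For a general operator with large diagonal we do not know the kernel in advance. What replaces the shift of Example~\ref{ex:one} is the following lemma, which is the reason for adding $Z$.

\begin{lemma}\label{lem:codim}
Every closed subspace $E$ of finite codimension in $X=Y\oplus Z$ is isomorphic to $X$.
\end{lemma}

\begin{proof}
Let $k=\operatorname{codim}E$ and $X_k=Y\oplus[f_n]_{n>k}$. Then $X_k$ is isometric to $X$ and has codimension $k$. The closed subspace $E\cap X_k$ has finite codimension $k'$ in $X$, hence codimension $k'-k$ both in $E$ and in $X_k$. So $E$ and $X_k$ are each isomorphic to the direct sum of $E\cap X_k$ and a space of dimension $k'-k$.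
\end{proof}

\begin{proposition}\label{prop:fp}
For every basis $(e_n)$ of $Y$, the interlaced basis of $X=Y\oplus Z$ has the factorization property.
\end{proposition}

\begin{proof}
Let $T\in B(X)$ have $\delta$-large diagonal. The plan is to turn $T_{22}$ into an identity by Lemma~\ref{lem:diag}, to observe that the result is Fredholm, and to restrict it to a complement of its kernel.

Write $T_{11}=\lambda I+L$ with $L$ compact; $|\lambda|\ge\delta$ by Lemma~\ref{lem:scalar}(b). Take $H$ and $V$ from Lemma~\ref{lem:diag} for $S=T_{22}$. Let $A_0\colon Y\oplus H\to X$ be the inclusion and $B_0=I_Y\oplus V\colon X\to Y\oplus H$. Then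
\[
\Phi=B_0TA_0=\begin{pmatrix}\lambda I+L&T_{12}|_H\\ VT_{21}&I_H\end{pmatrix}.
\]
If $Z=\ell_p$, then $T_{21}$ is compact by Lemma~\ref{lem:YtoLp}. If $Z=c_0$, then $T_{12}$ is compact by Lemma~\ref{lem:c0toY}. So $\Phi$ differs by a compact operator from the first or the second of
\[
\begin{pmatrix}\lambda I&G\\0&I\end{pmatrix},\ G=T_{12}|_H,\qquad\qquad
\begin{pmatrix}\lambda I&0\\G'&I\end{pmatrix},\ G'=VT_{21},
\]
whose inverses are $\left(\begin{smallmatrix}\lambda^{-1}I&-\lambda^{-1}G\\0&I\end{smallmatrix}\right)$ and $\left(\begin{smallmatrix}\lambda^{-1}I&0\\-\lambda^{-1}G'&I\end{smallmatrix}\right)$. In both cases $\Phi$ is Fredholm.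

Let $X_0$ be a closed complement of the finite-dimensional space $\ker\Phi$ in $Y\oplus H$. Then $\Phi|_{X_0}$ is a bijection onto the closed subspace $\operatorname{ran}\Phi$, hence an isomorphism. Since $\operatorname{ran}\Phi$ has finite codimension, there is a projection $\rho$ of $Y\oplus H$ onto it. The operator $\Psi=(\Phi|_{X_0})^{-1}\rho$ satisfies $\Psi\Phi|_{X_0}=I_{X_0}$. As $Y\oplus H$ is isometric to $X$, Lemma~\ref{lem:codim} gives an isomorphism $\Theta\colon X\to X_0$. With $A=A_0\Theta$ and $B=\Theta^{-1}\Psi B_0$ we obtain $BTA=\Theta^{-1}\Psi\Phi\Theta=I_X$.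
\end{proof}

The first half of this proof is quantitative: $\|A_0\|\|B_0\|\le\max(1,4/(3\delta))$. The second half is not, since nothing bounds $\|\Psi\|$ or $\|\Theta\|\|\Theta^{-1}\|$, and $\dim\ker\Phi$ can be arbitrary. The rest of the paper shows that this loss cannot be avoided.

\section{The cost of absorbing $N$ dimensions in $\ell_2$}\label{sec:cost}

A lower bound for $F(T)$ must hold for all pairs $A,B$, so we need to know something about every factorization. The index argument of Example~\ref{ex:one} provides it: an $N$-dimensional subspace of $Y$ is forced to travel through the second summand.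

\begin{lemma}\label{lem:kernel}
Let $1<p<\infty$, let $P\in B(Y)$ be a projection of rank $N$, and let $T=(I-P)\oplus I_{\ell_p}$. If $BTA$ is the identity of $Y\oplus\ell_p$, then there is a subspace $E\subset Y$ with $\dim E=N$ and $B_{12}A_{21}y=y$ for all $y\in E$.
\end{lemma}

\begin{proof}
Put $S=I-P$. The $(1,1)$ entry of $BTA=I$ is
\begin{equation}\label{eq:11}
B_{11}SA_{11}+B_{12}A_{21}=I_Y .
\end{equation}
By Lemma~\ref{lem:YtoLp}, $A_{21}$ is compact, so $\lambda(B_{11})\lambda(SA_{11})=1$ and $\lambda(SA_{11})\ne0$. The range of $SA_{11}$ lies in $S(Y)=\ker P$, which has codimension $N$. By Lemma~\ref{lem:scalar}(c), $\dim\ker SA_{11}\ge N$. Take $E\subset\ker SA_{11}$ of dimension $N$ and apply \eqref{eq:11} to $y\in E$.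
\end{proof}

Next we bound the cost of factoring the identity of $\ell_2^N$ through $\ell_1$. The formal inclusion into the first $N$ coordinates has norm $\sqrt N$, and the restriction back has norm $1$. Up to the factor $\sqrt{2/\pi}$ this is the best possible.

\begin{lemma}\label{lem:l2l1}
If $u\colon\ell_2^N\to\ell_1$ and $v\colon\ell_1\to\ell_2^N$ satisfy $vu=I$, then $\|u\|\|v\|\ge\sqrt{2N/\pi}$.
\end{lemma}

\begin{proof}
There are vectors $a_j,b_j\in\ell_2^N$ with $ux=(\langle x,a_j\rangle)_j$ and $vt=\sum_jt_jb_j$, where $\|b_j\|\le\|v\|$. The quantity $\sum_j\|a_j\|$ is bounded above through $\|u\|$ by an average and below through $\|v\|$ by a trace.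

Let $g$ be a standard Gaussian vector in $\ell_2^N$. Then $\langle g,a\rangle$ is a centered Gaussian variable of variance $\|a\|^2$, so $\mathbb E|\langle g,a\rangle|=\sqrt{2/\pi}\,\|a\|$, and $\mathbb E\|g\|\le(\mathbb E\|g\|^2)^{1/2}=\sqrt N$. By monotone convergence,
\[
\sqrt{2/\pi}\sum_j\|a_j\|=\mathbb E\|ug\|_1\le\|u\|\sqrt N .
\]
Let $h_1,\dots,h_N$ be an orthonormal basis. Since $h_i=vuh_i=\sum_j\langle h_i,a_j\rangle b_j$,
\[
N=\sum_{i=1}^N\sum_j\langle h_i,a_j\rangle\langle b_j,h_i\rangle=\sum_j\langle a_j,b_j\rangle\le\|v\|\sum_j\|a_j\| .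
\]
Together, $N\le\|u\|\|v\|\sqrt{\pi/2}\,\sqrt N$.
\end{proof}

\begin{proposition}\label{prop:lower}
Let $P\in B(Y)$ be a projection of rank $N$ and $T=(I-P)\oplus I_{\ell_2}$. Then $F(T)\ge\theta^{-1}\sqrt{2N/\pi}$.
\end{proposition}

\begin{proof}
Let $BTA=I$ and take $E$ from Lemma~\ref{lem:kernel}. Then $A_{21}$ is injective on $E$, so $E'=A_{21}(E)\subset\ell_2$ has dimension $N$. For $z=A_{21}y$ with $y\in E$ we have $A_{21}B_{12}z=A_{21}y=z$. Let $\pi$ be the orthogonal projection of $\ell_2$ onto $E'$, and put $a=\pi A_{21}\colon Y\to E'$ and $b=B_{12}|_{E'}\colon E'\to Y$. Then $ab=I_{E'}$, and $\|a\|\|b\|\le\|A\|\|B\|$ by \eqref{eq:matrix}. Taking adjoints, $(b^*U^{-1})(Ua^*)$ is the identity of $(E')^*$, which is isometric to $\ell_2^N$. Lemma~\ref{lem:l2l1} gives $\sqrt{2N/\pi}\le\|Ua^*\|\|b^*U^{-1}\|\le\theta\|A\|\|B\|$.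
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:main}]
The factorization property is Proposition~\ref{prop:fp}. Repeat the block of Example~\ref{ex:one} on $N$ disjoint pairs: let $x_k=e_{2k-1}+e_{2k}$, $\psi_k=\frac12(e_{2k-1}^*+e_{2k}^*)$,
\[
P_N=\sum_{k=1}^Nx_k\otimes\psi_k,\qquad T_N=(I-P_N)\oplus I_{\ell_2}.
\]
Since $\psi_k(x_l)$ is $1$ for $k=l$ and $0$ otherwise, $P_N$ is a projection of rank $N$. The diagonal entries of $I-P_N$ are $\frac12$ for $n\le2N$ and $1$ for $n>2N$, so $T_N$ has $\frac12$-large diagonal. By Proposition~\ref{prop:lower}, $F(T_N)\ge\theta^{-1}\sqrt{2N/\pi}$. For any $\delta>0$ the operators $2\delta T_N$ have $\delta$-large diagonal and $F(2\delta T_N)=F(T_N)/(2\delta)\to\infty$ by \eqref{eq:F}. So no finite value $K(\delta)$ is possible for any $\delta$.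
\end{proof}

\begin{remark}\label{rem:hyp}
The two halves of (AH) enter at different places. The scalar-plus-compact property makes $T_{11}$ Fredholm in Proposition~\ref{prop:fp} and supplies the index $0$ in Lemma~\ref{lem:kernel}. The isomorphism $Y^*\simeq\ell_1$ makes operators $Y\to\ell_2$ compact and brings in Lemma~\ref{lem:l2l1}. Neither summand is an example by itself: $Y$ fails the factorization property (Example~\ref{ex:one}), and the unit vector basis of $\ell_2$ has the uniform one (Lemma~\ref{lem:diag}).
\end{remark}

\section{The spaces $Y\oplus\ell_p$: operators of bounded norm}\label{sec:lp}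

This section proves Theorem~\ref{thm:second}(ii). Two things change. For $\|P_N\|$ the triangle inequality gives only a bound linear in $N$, so we need new projections. And for $p\ne2$ Lemma~\ref{lem:l2l1} does not apply to the subspace $A_{21}(E)$ of $\ell_p$, so we need a new lower bound.

\subsection{Projections of large rank, bounded norm and small diagonal}

In $\ell_\infty(\Gamma_n)$, averaging over each of $N$ disjoint groups of $\rho$ coordinates is a projection of norm $1$ and rank $N$, with diagonal entries at most $1/\rho$ in the unit vector basis. It transfers to $Y$ through $i_n$ and $J_n$. The difficulty is that the diagonal must be small in the basis $(d_\gamma)$, and $J_nd_\gamma$ may have many nonzero coordinates with a large average. Inserting random signs makes all these averages small at once.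

\begin{lemma}\label{lem:small}
For every $N$ and $\varepsilon>0$ there are a projection $P\in B(Y)$ of rank $N$ and a linear bijection $j\colon\ell_\infty^N\to P(Y)$ such that $\|P\|\le M$, $|d_\gamma^*(Pd_\gamma)|\le\varepsilon$ for all $\gamma\in\Gamma$, and $\|c\|_\infty\le\|jc\|\le M\|c\|_\infty$ for all $c$.
\end{lemma}

\begin{proof}
Let $n$ be such that $\nu=\#\Gamma_n\ge N$, put $\rho=\lfloor\nu/N\rfloor$, and choose disjoint sets $G_1,\dots,G_N\subset\Gamma_n$ with $\#G_k=\rho$. Fix signs $s=(s_\xi)_{\xi\in\Gamma_n}$. Let $v_k\in\ell_\infty(\Gamma_n)$ equal $s_\xi$ at $\xi\in G_k$ and $0$ elsewhere, let $\chi_k(u)=\rho^{-1}\sum_{\xi\in G_k}s_\xi u_\xi$, and let $q=\sum_{k=1}^Nv_k\otimes\chi_k$. The $v_k$ have disjoint supports, so $\|\sum_kc_kv_k\|=\|c\|_\infty$. Also $\chi_k(v_l)$ is $1$ for $k=l$ and $0$ otherwise, and $\|qu\|=\max_k|\chi_k(u)|\le\|u\|$. So $q$ is a projection of norm $1$ onto $[v_k]_{k\le N}$.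

Put $P=i_nqJ_n$. Since $J_ni_n=I$, we have $P^2=i_nq^2J_n=P$, the map $J_n$ is onto, and $P(Y)=i_n([v_k]_{k\le N})$. So $P$ has rank $N$ and $\|P\|\le M$, and $jc=i_n\sum_kc_kv_k$ has the stated bounds by \eqref{eq:in}.

It remains to choose $n$ and $s$. For $\gamma\notin\Gamma_n$ we have $J_nd_\gamma=0$, so the diagonal entry is $0$. For $\gamma\in\Gamma_n$ let $a^\gamma=J_nd_\gamma/\|d_\gamma\|$, a vector with coordinates of modulus at most $1$, and let $b=\sup_\gamma\|d_\gamma\|\|d_\gamma^*\|$. Then
\[
|d_\gamma^*(Pd_\gamma)|\le\|d_\gamma^*\|\,M\,\|d_\gamma\|\,\|qa^\gamma\|\le bM\max_k|\chi_k(a^\gamma)| .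
\]
Let the signs be independent and uniformly distributed. Hoeffding's inequality states that $\mathbb P(|\sum_\xi s_\xi a_\xi|>t)\le2\exp(-t^2/(2\sum_\xi a_\xi^2))$. With $x=\varepsilon/(bM)$, $t=\rho x$ and $\sum_{\xi\in G_k}(a^\gamma_\xi)^2\le\rho$ it gives $\mathbb P(|\chi_k(a^\gamma)|>x)\le2e^{-\rho x^2/2}$. There are $\nu N$ pairs $(\gamma,k)$, so the probability that some $|\chi_k(a^\gamma)|$ exceeds $x$ is at most $2\nu Ne^{-\rho x^2/2}$. Since $\rho>\nu/N-1$ and $\nu\to\infty$ with $n$, this is less than $1$ for large $n$, and then some choice of signs makes every diagonal entry at most $\varepsilon$ in modulus.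
\end{proof}

\subsection{Summing operators}

By Lemma~\ref{lem:kernel} the identity of an $N$-dimensional space $E$ factors through $A_{21}\colon Y\to\ell_p$. We want a norm that stays comparable to $\|A_{21}\|$ on such operators and grows with $N$ on identities. Let $1\le r<\infty$. An operator $u\colon E_1\to E_2$ is \emph{$r$-summing} if there is a constant $c$ such that for all finite families $x_1,\dots,x_m\in E_1$
\[
\Big(\sum_i\|ux_i\|^r\Big)^{1/r}\le c\,\sup_{\|x^*\|\le1}\Big(\sum_i|x^*(x_i)|^r\Big)^{1/r};
\]
the least such $c$ is $\pi_r(u)$. We have $\pi_r(uv)\le\pi_r(u)\|v\|$, because $x^*\circ v/\|v\|$ has norm at most $1$. From now on $r=2$ if $p\le2$ and $r>p$ is fixed if $p>2$; in both cases $r\ge2$. We use two theorems.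

\emph{Maurey's theorem} \cite[Theorem 11.14]{DJT}. Operators from a space $C(\Omega)$, $\Omega$ compact, into a space of cotype $2$ are $2$-summing, and into a space of cotype $q>2$ they are $r$-summing for every $r>q$. (Cotype $q$ means $(\sum\|z_i\|^q)^{1/q}\le C\,\mathbb E\|\sum s_iz_i\|$ for random signs $s_i$ and a fixed $C$.) The space $\ell_p$ has cotype $\max(p,2)$, and $\ell_\infty$ is isometric to a space $C(\Omega)$. So there is $c=c(p,r)$ with $\pi_r(u)\le c\|u\|$ for all $u\in B(\ell_\infty,\ell_p)$; the uniform constant follows from the closed graph theorem, as $\pi_r$ is a complete norm.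

\emph{The Dvoretzky--Rogers lemma.} A normed space of dimension at least $2m$ contains $x_1,\dots,x_m$ with $\|x_i\|\ge\frac12$ and $\|\sum a_ix_i\|\le(\sum a_i^2)^{1/2}$ for all scalars $a_i$.

\begin{lemma}\label{lem:summing}
Every $Q\in B(Y,\ell_p)$ satisfies $\pi_r(Q)\le c\,\theta\|Q\|$.
\end{lemma}

\begin{proof}
Since $\ell_p$ is reflexive, $Q^{**}$ maps $Y^{**}$ into $\ell_p$ and $Q=Q^{**}\iota$, where $\iota\colon Y\to Y^{**}$ is the canonical isometry. The adjoint $U^*\colon\ell_\infty\to Y^{**}$ is an isomorphism, and $Q=(Q^{**}U^*)\,(U^*)^{-1}\iota$. Hence $\pi_r(Q)\le c\|Q\|\|U\|\cdot\|U^{-1}\|$.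
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:second}(ii)]
Take $P$ and $j$ from Lemma~\ref{lem:small} and let $T=(I-P)\oplus I_{\ell_p}$. This is a projection, $\|T\|\le1+M$, and its diagonal entries lie in $[1-\varepsilon,1+\varepsilon]$.

\emph{Lower bound.} Let $BTA=I$ and $C=\|A\|\|B\|$. If $N=1$, then $C\ge1/(1+M)$ by \eqref{eq:F}. Let $N\ge2$ and $m=\lfloor N/2\rfloor$, so that $m\ge N/3$. Take $E$ from Lemma~\ref{lem:kernel} and $x_1,\dots,x_m\in E$ from the Dvoretzky--Rogers lemma. For $x^*\in Y^*$ with $\|x^*\|\le1$, and since $r\ge2$,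
\[
\Big(\sum_i|x^*(x_i)|^r\Big)^{1/r}\le\Big(\sum_i|x^*(x_i)|^2\Big)^{1/2}=\sup_{\sum a_i^2\le1}x^*\Big(\sum_ia_ix_i\Big)\le1 .
\]
Using $x_i=B_{12}A_{21}x_i$ and Lemma~\ref{lem:summing},
\[
\tfrac12m^{1/r}\le\Big(\sum_i\|x_i\|^r\Big)^{1/r}\le\|B_{12}\|\Big(\sum_i\|A_{21}x_i\|^r\Big)^{1/r}\le\|B_{12}\|\,\pi_r(A_{21})\le c\,\theta\,C .
\]
So $C\ge c_rN^{1/r}$ for all $N$, with $c_r=\min\big((1+M)^{-1},\,3^{-1/r}(2c\theta)^{-1}\big)$. Taking $\varepsilon=\frac12$ and letting $N\to\infty$, we see that no finite value $K(\frac12,1+M)$ is possible.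

\emph{The case $p=2$.} The lower bound for $F(T)$ is Proposition~\ref{prop:lower}. For the upper bound let $w\colon P(Y)\to Z_N=\ell_2^N$ be given by $w(jc)=c$. Then $\|c\|_2\le\sqrt N\|c\|_\infty\le\sqrt N\|jc\|$ and $\|jc\|\le M\|c\|_\infty\le M\|c\|_2$, so $\|w\|\le\sqrt N$ and $\|w^{-1}\|\le M$. Lemma~\ref{lem:absorb} gives $F(T)\le(1+M\sqrt N)(1+2M)\le(1+M)(1+2M)\sqrt N$.
\end{proof}

\section{The space $Y\oplus c_0$}\label{sec:c0}

This section proves Theorem~\ref{thm:second}(iii) and then (i). Here $X=Y\oplus c_0$.

\subsection{A bound in terms of $\delta$ and $\|T\|$}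

We repeat the proof of Proposition~\ref{prop:fp} and replace its two uncontrolled steps. In place of an abstract complement of the kernel we use the tail $Y_n$ of the basis, on which the compact part of $T_{11}$ can be made small. In place of Lemma~\ref{lem:codim} we use an explicit isomorphism that moves $\ell_\infty(\Gamma_n)$ into $c_0$, at a cost that does not depend on $n$.

\begin{proof}[Proof of the first assertion of Theorem~\ref{thm:second}(iii)]
Let $T\in B(X)$ have $\delta$-large diagonal and $\|T\|\le\tau$. Write $T_{11}=\lambda I+L$ with $L$ compact and $|\lambda|\ge\delta$. Put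
\[
\eta=\frac{\delta}{2(2+M)(1+2\tau/\delta)} .
\]
The operators $\Pi_n$ of Section~\ref{sub:BD} are uniformly bounded and tend to $I$ pointwise, hence uniformly on the relatively compact set $L(B_Y)$. Fix $n$ with $\|(I-\Pi_n)L\|\le\eta$. By Lemma~\ref{lem:c0toY} there is $m_0$ with $\|T_{12}|_{[f_k]_{k>m_0}}\|\le\eta$. Take $H$ and $V$ from Lemma~\ref{lem:diag} for $T_{22}$ and this $m_0$; then $\|T_{12}|_H\|\le\eta$ and $\|V\|\le2/\delta$.

Let $A_0\colon Y_n\oplus H\to X$ be the inclusion and $B_0=\lambda^{-1}(I-\Pi_n)\oplus V\colon X\to Y_n\oplus H$. Then $\|A_0\|\le1$, and $\|B_0\|\le(1+M)/\delta$ because $M\ge1$. The entries of $\Phi=B_0TA_0$ are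
\[
\begin{aligned}
\Phi_{11}&=I+\lambda^{-1}(I-\Pi_n)L|_{Y_n}, &\quad \|\Phi_{11}-I\|&\le\eta/\delta,\\
\Phi_{12}&=\lambda^{-1}(I-\Pi_n)T_{12}|_H, & \|\Phi_{12}\|&\le(1+M)\eta/\delta,\\
\Phi_{21}&=VT_{21}|_{Y_n}, & \|\Phi_{21}\|&\le2\tau/\delta,
\end{aligned}
\]
and $\Phi_{22}=I_H$. The entry $\Phi_{21}$ need not be small, and this is where $\tau$ enters. We eliminate it with the invertible operator $\Lambda=\left(\begin{smallmatrix}I&0\\-\Phi_{21}&I\end{smallmatrix}\right)$, of norm at most $1+2\tau/\delta$:
\[
\Lambda\Phi-I=\begin{pmatrix}\Phi_{11}-I&\Phi_{12}\\-\Phi_{21}(\Phi_{11}-I)&-\Phi_{21}\Phi_{12}\end{pmatrix}.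
\]
By \eqref{eq:matrix}, $\|\Lambda\Phi-I\|\le\max(1,2\tau/\delta)\,(2+M)\eta/\delta\le\frac12$. So $\Lambda\Phi$ is invertible with inverse of norm at most $2$, and $\Phi^{-1}=(\Lambda\Phi)^{-1}\Lambda$ has norm at most $2(1+2\tau/\delta)$.

Identify $H$ isometrically with $\ell_\infty(\Gamma_n)\oplus c_0$ by splitting off its first $\#\Gamma_n$ coordinates, and define $\Theta\colon X\to Y_n\oplus H$ and $\Theta'\colon Y_n\oplus H\to X$ by
\[
\Theta(y,z)=\big((I-\Pi_n)y,(J_ny,z)\big),\qquad\Theta'\big(y',(u,z)\big)=(y'+i_nu,\,z).
\]
Both have norm at most $1+M$, and $\Theta'\Theta(y,z)=((I-\Pi_n)y+\Pi_ny,z)=(y,z)$. With $A=A_0\Theta$ and $B=\Theta'\Phi^{-1}B_0$ we get $BTA=\Theta'\Phi^{-1}\Phi\,\Theta=I_X$ and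
\[
\|A\|\|B\|\le(1+M)\cdot(1+M)\cdot2(1+2\tau/\delta)\cdot\frac{1+M}{\delta}.\qedhere
\]
\end{proof}

\subsection{The dependence on $\|T\|$ cannot be removed}

The proof above suggests the counterexample: an operator with identities on the diagonal and a large entry $T_{21}\colon Y\to c_0$. That entry must stay large on every subspace that a factorization can use. We take an operator $Q$ whose adjoint is an isomorphic embedding.

Let $(e_n)$ be the normalized basis $(d_\gamma/\|d_\gamma\|)$. The sequence $(e_n^*)$ is bounded and weak*-null, and $\|e_n^*\|\ge1$. It has no weakly Cauchy subsequence: by the Schur property such a subsequence would converge in norm, and the limit would be the weak* limit $0$. Rosenthal's $\ell_1$ theorem states that a bounded sequence without a weakly Cauchy subsequence has a subsequence equivalent to the unit vector basis of $\ell_1$. So there are $q_j=e_{n_j}^*$ and $\kappa\in(0,1]$ with $\|\sum_ja_jq_j\|\ge\kappa\sum_j|a_j|$ for all $(a_j)\in\ell_1$. Define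
\[
Q\colon Y\to c_0,\quad Qy=(q_j(y))_j,\qquad\qquad T_t=\begin{pmatrix}I&0\\tQ&I\end{pmatrix}\quad(t>0).
\]
The operator $Q$ is well defined and bounded because $(q_j)$ is weak*-null and bounded. For $\varphi\in\ell_1=c_0^*$ we have $Q^*\varphi=\sum_j\varphi(j)q_j$, so
\begin{equation}\label{eq:Q}
\|Q^*\varphi\|\ge\kappa\|\varphi\|\qquad(\varphi\in\ell_1).
\end{equation}
In particular $Q$ is not compact, so Lemma~\ref{lem:YtoLp} has no analogue for $c_0$. All diagonal entries of $T_t$ are $1$. The operator $T_t$ is invertible, and its inverse, obtained by replacing $t$ with $-t$, gives $F(T_t)\le1+t\|Q\|$. We have to show that no other factorization keeps the constant bounded as $t\to\infty$.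

\begin{proof}[Proof of the second assertion of Theorem~\ref{thm:second}(iii)]
Let $BT_tA=I_X$ and $C=\|A\|\|B\|$. Replacing $(A,B)$ by $(sA,s^{-1}B)$ we may assume $\|A\|=\|B\|=\sqrt C$, so all entries of $A$ and $B$ have norm at most $\sqrt C$. By Lemma~\ref{lem:c0toY}, $A_{12}$ and $B_{12}$ are compact. Three entries of $BT_tA=I_X$ are
\begin{align}
B_{11}A_{11}+B_{12}(tQA_{11}+A_{21})&=I_Y,\label{eq:c11}\\
B_{21}A_{11}+B_{22}(tQA_{11}+A_{21})&=0,\label{eq:c21}\\
B_{21}A_{12}+B_{22}(tQA_{12}+A_{22})&=I_{c_0}.\label{eq:c22}
\end{align}
Equation \eqref{eq:c21} gives $tB_{22}QA_{11}=-B_{21}A_{11}-B_{22}A_{21}$, so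
\begin{equation}\label{eq:upper}
t\,\|B_{22}QA_{11}\|\le2C .
\end{equation}
The other two equations say that $A_{11}$ and $B_{22}$ cannot be small, and we use them to bound $\|B_{22}QA_{11}\|$ from below by testing the adjoint on the functionals $f_k^*$.

Let $\alpha=\lambda(A_{11})$. By \eqref{eq:c11}, $\lambda(B_{11})\,\alpha=1$, and $|\lambda(B_{11})|\le\sqrt C$ by Lemma~\ref{lem:scalar}(a). Hence $|\alpha|\ge C^{-1/2}$.

Let $\varphi_k=B_{22}^*f_k^*\in\ell_1$. By \eqref{eq:c22}, $B_{22}A_{22}=I+L$ with $L$ compact, so $A_{22}^*\varphi_k=f_k^*+L^*f_k^*$, and $\|L^*f_k^*\|\to0$ by Lemma~\ref{lem:adjoint}. Since $\|A_{22}^*\varphi_k\|\le\sqrt C\|\varphi_k\|$, we get $\liminf_k\|\varphi_k\|\ge C^{-1/2}$, and \eqref{eq:Q} gives $\liminf_k\|Q^*\varphi_k\|\ge\kappa C^{-1/2}$.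

Adjoints map bounded weak*-null sequences to bounded weak*-null sequences, so $(Q^*\varphi_k)$ is such a sequence in $Y^*$. As $A_{11}-\alpha I$ is compact, Lemma~\ref{lem:adjoint} gives $\|A_{11}^*Q^*\varphi_k-\alpha Q^*\varphi_k\|\to0$. Since $A_{11}^*Q^*\varphi_k=(B_{22}QA_{11})^*f_k^*$ and $\|f_k^*\|=1$,
\[
\|B_{22}QA_{11}\|\ge\liminf_k\|A_{11}^*Q^*\varphi_k\|\ge|\alpha|\,\kappa\,C^{-1/2}\ge\kappa/C .
\]
With \eqref{eq:upper} this yields $t\kappa/C\le2C$, that is, $C\ge\sqrt{\kappa t/2}$. The operators $T_t$ have $1$-large diagonal and $F(T_t)\to\infty$ as $t\to\infty$, so the uniform factorization property fails.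
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:second}(i)]
The factorization property is Proposition~\ref{prop:fp} for the basis $(d_\gamma)$. The uniform property implies the norm-controlled one, so for $Z=\ell_p$ it fails by (ii). For $Z=c_0$ it fails by the second assertion of (iii).
\end{proof}

\begin{thebibliography}{9}

\bibitem{AH}
Argyros and Haydon, \emph{A hereditarily indecomposable $\mathcal L_\infty$-space that solves the scalar-plus-compact problem}, Acta Math. 206 (2011), 1--54.

\bibitem{DJT}
Diestel, Jarchow and Tonge, \emph{Absolutely Summing Operators}.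

\bibitem{JRZ}
Johnson, Rosenthal and Zippin, Israel J. Math. 9 (1971).

\bibitem{LMMS}
Richard Lechner, Pavlos Motakis, Paul F. X. M\"uller and Thomas Schlumprecht, \emph{Strategically reproducible bases and the factorization property}, arXiv:1809.09423 (2018).

\end{thebibliography}
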